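\title{The Fourier dimension of well approximable $p$-adic matrices}

\begin{abstract}
Let $W(m,n,\tau)$ be the set of $m\times n$ matrices $x$ over $\mathbb{Z}_p$ such that $|xq-r|_p\le\max(|q|,|r|)^{-\tau}$ for infinitely many $(q,r)\in\mathbb{Z}^n\times\mathbb{Z}^m$. We prove that its Fourier dimension is $2n/\tau$ for every $\tau>(m+n)/m$. When $mn>1$ this is strictly smaller than the Hausdorff dimension $m(n-1)+(m+n)/\tau$, so the set is not a Salem set. We also determine the critical Fourier decay up to a power of a logarithm, and we compute the Fourier dimension for general sets of denominators and nonincreasing approximation functions. The upper bound is a Borel--Cantelli argument in which the numerators are summed against a Fej\'er kernel; the lower bound is a product construction that rests on the divisor bound.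
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{Fourier dimension}

Fix a prime $p$. Let $\mathbb{Q}_p$ be the field of $p$-adic numbers, $|\cdot|_p$ its absolute value, and $\mathbb{Z}_p=\{t\in\mathbb{Q}_p:|t|_p\le1\}$. For $x\in\mathbb{Q}_p^d$ put $|x|_p=\max_i|x_i|_p$; for $y\in\mathbb{Z}^k$ let $|y|=\max_i|y_i|$ be the real max-norm. Write $e(t)=e^{2\pi\mathrm{i}t}$ for real $t$. The fractional part $\{t\}_p$ of $t\in\mathbb{Q}_p$ is the unique element of $\mathbb{Z}[1/p]\cap[0,1)$ with $t-\{t\}_p\in\mathbb{Z}_p$, and $\chi(t)=e(\{t\}_p)$ is an additive character of $\mathbb{Q}_p$ with kernel $\mathbb{Z}_p$. The Fourier transform of a finite Borel measure $\mu$ on $\mathbb{Q}_p^d$ is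
\[
\widehat{\mu}(\xi)=\int\chi(-x\cdot\xi)\,d\mu(x).
\]
For $A\subseteq\mathbb{Q}_p^d$ let $\mathcal{P}(A)$ be the set of Borel probability measures whose support is compact and contained in $A$. The \emph{Fourier dimension} of $A$ is
\[
\dim_FA=\sup\Big\{0\le\beta\le d:\ \sup_{\xi\ne0}|\widehat{\mu}(\xi)|^2|\xi|_p^{\beta}<\infty\ \text{ for some }\mu\in\mathcal{P}(A)\Big\}.
\]
For Borel sets one always has $\dim_FA\le\dim_HA$, where $\dim_H$ is the Hausdorff dimension for the metric $|x-y|_p$. A set with $\dim_FA=\dim_HA$ is a \emph{Salem set}.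

Two examples show what the definition measures. The Fourier transform of the normalized Haar measure on $\mathbb{Z}_p^d$ vanishes for $|\xi|_p>1$ (see \eqref{eq:haar} below), so $\mathbb{Z}_p^d$ is a Salem set of dimension $d$. The hyperplane piece $\{x\in\mathbb{Z}_p^d:x_1=0\}$ has Hausdorff dimension $d-1$, but every probability measure on it has $\widehat{\mu}(t,0,\dots,0)=1$ for all $t$, so its Fourier dimension is $0$. Hausdorff dimension measures size; Fourier dimension demands decay in the worst direction.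

\subsection{Well approximable matrices}

Let $m,n\in\mathbb{N}$ and $d=mn$. We identify an $m\times n$ matrix $x=(x_{il})$ with the point of $\mathbb{Q}_p^d$ obtained by listing its rows one after another, so that $x\cdot\xi=\sum_{i,l}x_{il}\xi_{il}$. For $\tau\in\mathbb{R}$ let
\[
W(m,n,\tau)=\big\{x\in\mathbb{Z}_p^{d}:\ |xq-r|_p\le\max(|q|,|r|)^{-\tau}\text{ for infinitely many }(q,r)\in\mathbb{Z}^n\times\mathbb{Z}^m\big\}.
\]
We call $q$ the denominator, $r$ the numerator and $\max(|q|,|r|)$ the \emph{height} of the pair; the single pair $(0,0)$ plays no role and is ignored. The height has to involve $r$, because $\mathbb{Z}^m$ is dense in $\mathbb{Z}_p^m$. The set $W(m,n,\tau)$ is the upper limit of a sequence of closed sets, hence Borel. The following facts are known.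
\begin{itemize}
\item[(K1)] If $\tau\le(m+n)/m$, then $W(m,n,\tau)=\mathbb{Z}_p^d$.
\item[(K2)] (Abercrombie) If $\tau>(m+n)/m$, then $\dim_HW(m,n,\tau)=m(n-1)+(m+n)/\tau$.
\item[(K3)] If $\tau>(m+n)/m$, there is a Borel probability measure $\mu$ supported on $W(m,n,\tau)$ with $|\widehat{\mu}(\xi)|\lesssim|\xi|_p^{-n/\tau}\ln^{n+1}(1+|\xi|_p)$ for $|\xi|_p>1$. Hence $\dim_FW(m,n,\tau)\ge2n/\tau$.
\end{itemize}
Here $\lesssim$ hides a constant independent of $\xi$. Fact (K1) is the pigeonhole principle. Given $N\ge1$, put $H=\lfloor p^{Nm/(m+n)}\rfloor$. Among the $(H+1)^{m+n}>p^{Nm}$ pairs with all coordinates in $[0,H]$, two give values of $xq-r$ in the same coset of $p^N\mathbb{Z}_p^m$. Their difference is a nonzero pair of height at most $H$ with $|xq-r|_p\le p^{-N}\le H^{-(m+n)/m}$. As $N\to\infty$ we obtain infinitely many pairs, unless $xq=r$ for one of them, and then its multiples serve.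

The value in (K2) is explained by a count. Write $p\nmid q$ if some coordinate of $q$ is not divisible by $p$, that is, if $|q|_p=1$. For $N\ge0$ define the \emph{slab}
\[
B(q,r,N)=\{x\in\mathbb{Z}_p^d:\ |xq-r|_p\le p^{-N}\}.
\]
If $p\nmid q$, then $x\mapsto xq\bmod p^N$ is a homomorphism onto $(\mathbb{Z}/p^N\mathbb{Z})^m$, so the slab has Haar measure $p^{-Nm}$ and is a union of $p^{Nm(n-1)}$ balls of radius $p^{-N}$. At height about $H$ there are about $H^{m+n}$ slabs, with $p^N\approx H^\tau$, and so about $H^{m+n+\tau m(n-1)}$ balls of radius $H^{-\tau}$. The sum of the $s$-th powers of the radii is a negative power of $H$ exactly when $s>m(n-1)+(m+n)/\tau$.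

For $m=n=1$ and $\tau>2$, facts (K2) and (K3) give $\dim_F=\dim_H=2/\tau$. One could guess that $W(m,n,\tau)$ is a Salem set for all $m,n$, and that the bound in (K3) is lossy when $mn>1$. The hyperplane example is a warning: the term $m(n-1)$ in (K2) is the dimension of the affine subspaces $\{xq=r\}$, and these carry no Fourier decay. The problem of determining $\dim_FW(m,n,\tau)$ for $\tau>(m+n)/m$ and $mn>1$, and of deciding whether the set is a Salem set, comes from Fraser and Hambrook \cite{FH}.

\subsection{Results}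

\begin{theorem}\label{thm:main}
Let $\tau>(m+n)/m$. Then $\dim_FW(m,n,\tau)=2n/\tau$. If $mn>1$, then
\[
\dim_HW(m,n,\tau)-\dim_FW(m,n,\tau)=m(n-1)+\frac{m-n}{\tau}>0,
\]
so $W(m,n,\tau)$ is not a Salem set. Consequently, for $\tau\in\mathbb{R}$, the set $W(m,n,\tau)$ is a Salem set if and only if $mn=1$ or $\tau\le(m+n)/m$.
\end{theorem}

The upper bound holds in a sharper form. For a finite Borel measure $\mu$ on $\mathbb{Z}_p^d$ put
\[
M_0=\mu(\mathbb{Z}_p^d),\qquad M_j=\sup_{|\xi|_p=p^j}|\widehat{\mu}(\xi)|\quad(j\ge1),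
\]
so that $M_j\le M_0$.

\begin{theorem}\label{thm:decay}
Let $\tau>(m+n)/m$ and let $\mu$ be a finite Borel measure on $\mathbb{Z}_p^d$ with $\sum_{j\ge1}p^{jn/\tau}M_j<\infty$. Then $\mu(W(m,n,\tau))=0$.
\end{theorem}

In particular, if $A>1$, then no $\mu\in\mathcal{P}(W(m,n,\tau))$ satisfies $|\widehat{\mu}(\xi)|\lesssim|\xi|_p^{-n/\tau}\ln^{-A}(1+|\xi|_p)$ for $|\xi|_p>1$: such a bound gives $p^{jn/\tau}M_j\lesssim j^{-A}$, hence $\mu(W(m,n,\tau))=0$, while $\mu(W(m,n,\tau))=1$. By (K3) the decay $|\xi|_p^{-n/\tau}\ln^{n+1}(1+|\xi|_p)$ does occur, so the critical decay is determined up to a power of a logarithm.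

The exponent $n$ in Theorem \ref{thm:main} counts denominators: there are about $H^n$ of them up to height $H$. The next theorem makes this precise. For $Q\subseteq\mathbb{Z}^n\setminus p\mathbb{Z}^n$ and $\psi:\mathbb{N}\to(0,1]$ put $Q(H)=\{q\in Q:|q|\le H\}$ and
\[
W(Q,\psi)=\big\{x\in\mathbb{Z}_p^d:\ |xq-r|_p\le\psi(\max(|q|,|r|))\text{ for infinitely many }(q,r)\in Q\times\mathbb{Z}^m\big\}.
\]

\begin{theorem}\label{thm:general}
Let $Q\subseteq\mathbb{Z}^n\setminus p\mathbb{Z}^n$ be infinite, let $\psi:\mathbb{N}\to(0,1]$ be nonincreasing, and put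
\[
\lambda=\liminf_{H\to\infty}\frac{\ln(1/\psi(H))}{\ln H}\in[0,\infty],\qquad\theta=\limsup_{H\to\infty}\frac{\ln\#Q(H)}{\ln(1/\psi(H))}.
\]
If $\lambda>0$ and $\theta+m/\lambda<m$ (with $m/\infty=0$), then $\dim_FW(Q,\psi)=2\theta$.
\end{theorem}

The number $\lambda$ is the \emph{lower order} of $\psi$, and $\theta$ compares the number of available denominators with the frequency $1/\psi(H)$ at which the slabs of height $H$ are resolved.

\begin{corollary}\label{cor:special}
\begin{itemize}
\item[(a)] If $Q=\mathbb{Z}^n\setminus p\mathbb{Z}^n$, then $\theta=n/\lambda$ and $\dim_FW(Q,\psi)=2n/\lambda$ for every nonincreasing $\psi$ of lower order $\lambda>(m+n)/m$.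
\item[(b)] If $Q$ is as in Theorem \ref{thm:general}, $\psi(H)=H^{-\tau}$ and $\nu=\limsup_{H\to\infty}\ln\#Q(H)/\ln H$, then $\dim_FW(Q,\psi)=2\nu/\tau$ for $\tau>(m+\nu)/m$.
\end{itemize}
\end{corollary}

We deduce the formula $\dim_FW(m,n,\tau)=2n/\tau$ from part (a), so the lower bound is reproved here without (K3). Section \ref{sec:prelim} collects the tools, and Section \ref{sec:small} works out two small cases by hand. The upper bounds are in Section \ref{sec:upper}, the lower bound is in Sections \ref{sec:density} and \ref{sec:measure}, and Section \ref{sec:end} assembles the theorems.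

\section{Characters, slabs and denominators prime to $p$}\label{sec:prelim}

\subsection{Fourier analysis on $\mathbb{Z}_p^d$}

Since $\mathbb{Z}_p\cap\mathbb{Z}[1/p]=\mathbb{Z}$, we have $\chi(t)=e(t)$ for $t\in\mathbb{Z}[1/p]$. Let $\|t\|$ be the distance from $t\in\mathbb{R}$ to $\mathbb{Z}$, and let $\Lambda_N=p^{-N}\mathbb{Z}/\mathbb{Z}$. For $s\in\Lambda_N^k$ the numbers $\chi(s\cdot y)$ with $y\in\mathbb{Z}_p^k$, the real sizes $\|s_i\|$ and, if $s\ne0$, the $p$-adic size $|s|_p\in\{p,\dots,p^N\}$ do not depend on the representative. For $y\in\mathbb{Z}_p^k$,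
\begin{equation}\label{eq:orth}
\sum_{s\in\Lambda_N^k}\chi(s\cdot y)=p^{Nk}\,\mathbf{1}\big[|y|_p\le p^{-N}\big],
\end{equation}
because both sides depend only on $y$ modulo $p^N$, and for an integer vector $y$ the left side is the product of the geometric sums $\sum_{a\bmod p^N}e(ay_i/p^N)$. With $dx$ the normalized Haar measure,
\begin{equation}\label{eq:haar}
\int_{\mathbb{Z}_p^d}\chi(x\cdot\eta)\,dx=\mathbf{1}\big[|\eta|_p\le1\big]:
\end{equation}
if a coordinate $\eta_i$ is not in $\mathbb{Z}_p$, translating $x$ by the $i$-th unit vector multiplies the integral by $\chi(\eta_i)\ne1$. For a function $f$ on $\mathbb{Z}_p^d$ let $\widehat f$ be the transform of $f\,dx$. If $f$ is constant on the cosets of $p^N\mathbb{Z}_p^d$, then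
\begin{equation}\label{eq:inv}
f(x)=\sum_{\eta\in\Lambda_N^d}\widehat f(\eta)\chi(x\cdot\eta),\qquad\widehat f(\xi)=0\ \text{ for }|\xi|_p>p^N.
\end{equation}
Indeed, by \eqref{eq:orth} the indicator of a coset is a combination of the characters $\chi(x\cdot\eta)$, $\eta\in\Lambda_N^d$, and \eqref{eq:haar} identifies the coefficients and gives the vanishing. Continuous functions on $\mathbb{Z}_p^d$ are uniform limits of such $f$, so the characters span a dense subspace of $C(\mathbb{Z}_p^d)$.

If $\mu$ is a finite measure on $\mathbb{Z}_p^d$, then $\widehat{\mu}$ is $\mathbb{Z}_p^d$-periodic and equals $M_0$ for $|\xi|_p\le1$. So for $\beta\ge0$ the condition $\sup_{\xi\neq0}|\widehat{\mu}(\xi)|^2|\xi|_p^\beta<\infty$ means that $M_j\le Cp^{-j\beta/2}$ for some $C$ and all $j\ge1$.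

\subsection{Weighted sums of parallel slabs}

For $s\in\mathbb{Q}_p^m$ and $q\in\mathbb{Z}^n$ let $s\otimes q$ be the matrix $(s_iq_l)_{i,l}$. Then $s\cdot(xq)=x\cdot(s\otimes q)$ and $|s\otimes q|_p=|s|_p|q|_p$. For a finitely supported $w:\mathbb{Z}\to\mathbb{R}$ put $\widetilde w(t)=\sum_{r\in\mathbb{Z}}w(r)e(-rt)$, a $1$-periodic function of $t\in\mathbb{R}$. Formula \eqref{eq:orth} with $y=xq-r$ reads $p^{Nm}\mathbf{1}_{B(q,r,N)}(x)=\sum_{s}\chi(x\cdot(s\otimes q))\prod_ie(-s_ir_i)$. Summing it with the weights $\prod_iw(r_i)$ gives the identity on which both bounds rest: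
\begin{equation}\label{eq:slabs}
\sum_{r\in\mathbb{Z}^m}\prod_{i=1}^mw(r_i)\;p^{Nm}\mathbf{1}_{B(q,r,N)}(x)=\sum_{s\in\Lambda_N^m}\prod_{i=1}^m\widetilde w(s_i)\;\chi\big(x\cdot(s\otimes q)\big).
\end{equation}
The slabs with denominator $q$ see only the frequencies $s\otimes q$. The $p$-adic size of $s$ decides how large the frequency is, and the real size of $s$ decides its weight.

\subsection{Removing powers of $p$}

We need $|s\otimes q|_p=|s|_p$, that is, $p\nmid q$. For $W(m,n,\tau)$ this costs nothing.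

\begin{lemma}\label{lem:coprime}
Let $\tau>1$ and $x\in W(m,n,\tau)$. Then $|xq-r|_p\le\max(|q|,|r|)^{-\tau}$ for infinitely many $(q,r)$ with $p\nmid q$. In other words, $W(m,n,\tau)=W(Q,\psi)$ for $Q=\mathbb{Z}^n\setminus p\mathbb{Z}^n$ and $\psi(H)=H^{-\tau}$.
\end{lemma}

\begin{proof}
Discard the finitely many pairs of height at most $1$, and let $(q,r)$ be a solution of height $H\ge2$. Then $q\ne0$. Otherwise $r$ has a nonzero coordinate of absolute value at most $H$, whose $p$-adic absolute value is at least $1/H$, so $|xq-r|_p=|r|_p\ge1/H>H^{-\tau}$.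

Write $q=p^lq'$ with $l\ge0$ and $p\nmid q'$. Then $p^l\le|q|\le H$, so $H^{-\tau}<H^{-1}\le p^{-l}$. Both $|xq|_p$ and $|xq-r|_p$ are at most $p^{-l}$, hence so is $|r|_p$, and $r=p^lr'$ with $r'\in\mathbb{Z}^m$. The pair $(q',r')$ has height $H'=H/p^l\ge1$, and
\[
|xq'-r'|_p=p^l|xq-r|_p\le p^lH^{-\tau}=p^{-l(\tau-1)}H'^{-\tau}\le H'^{-\tau}.
\]
So $(q',r')$ is a solution with $p\nmid q'$. If infinitely many pairs $(q',r')$ arise, we are done. Otherwise one pair $(q',r')$ arises for infinitely many $l$, the display forces $xq'=r'$, and the pairs $(aq',ar')$ with $a\ge1$, $p\nmid a$ are solutions of the required kind.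
\end{proof}

\section{Two small cases}\label{sec:small}

\subsection{Points in the plane: $(m,n)=(2,1)$}

Let $\tau>2$. We show that $\dim_FW(2,1,\tau)\le2/\tau$, while $\dim_HW(2,1,\tau)=3/\tau$ by (K2).

If $x=(x_1,x_2)\in W(2,1,\tau)$, then $x_1\in W(1,1,\tau)$. Indeed, each of the infinitely many solutions $(q,r_1,r_2)$ with $p\nmid q$ gives $|x_1q-r_1|_p\le\max(|q|,|r_1|)^{-\tau}$; either infinitely many pairs $(q,r_1)$ occur, or one occurs at unbounded heights, so that $x_1q=r_1$ and its multiples serve. Let $\mu\in\mathcal{P}(W(2,1,\tau))$ have $M_j\lesssim p^{-j\beta/2}$. Its image $\nu$ under $x\mapsto x_1$ lies in $\mathcal{P}(W(1,1,\tau))$ and has $\widehat{\nu}(t)=\widehat{\mu}(t,0)$. Hence $\min(\beta,1)\le\dim_FW(1,1,\tau)\le\dim_HW(1,1,\tau)=2/\tau<1$, and $\beta\le2/\tau$.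

The second numerator $r_2$ adds $1/\tau$ to the Hausdorff dimension but is invisible at the frequencies $(t,0)$. The argument gives nothing for $3/2<\tau\le2$, where $W(1,1,\tau)=\mathbb{Z}_p$, so a direct estimate is needed.

\subsection{Lines in the plane: $(m,n)=(1,2)$, $\tau=4$}\label{sub:lines}

Here $\dim_H=1+3/4$, and the claim is $\dim_F=1$. Let $\mu$ be a probability measure on $\mathbb{Z}_p^2$ with $M_j\lesssim p^{-j\beta/2}$, where $0<\beta<2$. A solution of height $H\ge2$ determines $N\geq1$ with $p^{N-1}<H^4\le p^N$; then $H\le R:=\lfloor p^{N/4}\rfloor$, and $|xq-r|_p<p^{1-N}$ means $x\in B(q,r,N)$. So by Lemma \ref{lem:coprime} every point of $W(1,2,4)$ lies in infinitely many of the sets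
\[
V_N=\bigcup\big\{B(q,r,N):\ p\nmid q,\ |q|\le R,\ |r|\le R\big\},
\]
and we ask for which $\beta$ the series $\sum_N\mu(V_N)$ converges.

\emph{One slab at a time.} By \eqref{eq:orth}, $\mu(B(q,r,N))=p^{-N}\sum_{s\in\Lambda_N}e(-sr)\widehat{\mu}(-sq)$. At most $p^j$ classes $s$ have $|s|_p=p^j$, so $\mu(B(q,r,N))\le p^{-N}(1+\sum_{j\le N}p^jM_j)\lesssim p^{-N\beta/2}$. There are at most $27p^{3N/4}$ slabs, and we get convergence only for $\beta>3/2$.

\emph{Parallel slabs together.} The absolute values were taken too early: the frequencies $sq$ are the same for all $r$, and the phases $e(-sr)$ cancel. Sum over $r$ first. The geometric sum $D(s)=\sum_{|r|\le R}e(-sr)$ has $D(0)=2R+1$ and $|D(s)|\le1/|\sin\pi s|\le1/(2\|s\|)$, so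
\[
\sum_{|s|_p=p^j}|D(s)|\le\sum_{1\le|a|\le p^j/2}\frac{p^j}{2|a|}\le p^j(1+j\ln p).
\]
This bound does not contain $R$. Therefore
\[
\sum_{|r|\le R}\mu(B(q,r,N))\le p^{-N}\Big[2R+1+\sum_{j=1}^N(1+j\ln p)\,p^jM_j\Big]\lesssim p^{-3N/4}+Np^{-N\beta/2}.
\]
Up to the factor $N$, all the numerators together cost as much as one. With at most $9p^{N/2}$ denominators, $\mu(V_N)\lesssim p^{-N/4}+Np^{-N(\beta-1)/2}$. This is summable for $\beta>1$, and then $\mu(W(1,2,4))=0$ by the Borel--Cantelli lemma. A measure with decay exponent $\beta>1$ also has every exponent in $(1,\min(\beta,2))$, so $\dim_FW(1,2,4)\le1$. The term $p^{-N/4}$ is what Haar measure would give; its analogue $p^{-N(1-3/\tau)}$ for general $\tau$ decays because $\tau>3=(m+n)/m$.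

\emph{The matching construction.} Let $S=\{q:p\nmid q,\ |q|\le R\}$, let $w\ge0$ have mass $1$ and support in $[-R,R]$, and let $F$ be the average over $q\in S$ of the left side of \eqref{eq:slabs}. Then $F$ vanishes off $V_N$, and $\widehat F(\xi)$ is the sum of $\widetilde w(s)/\#S$ over the pairs $(q,s)$ with $sq\equiv\xi$ modulo $\mathbb{Z}_p^2$. At $\xi=p^{-N}q_0$ with $q_0\in S$, the pair $(q_0,p^{-N})$ contributes $\widetilde w(p^{-N})/\#S$, and $|1-\widetilde w(p^{-N})|\le2\pi Rp^{-N}\to0$. So a single term has size about $R^{-2}\approx|\xi|_p^{-1/2}$, however $w$ is chosen, and this is the decay $\beta=1$. To reach it, few $q$ should contribute to a given $\xi=b/p^j$. For smooth $w$ only the $s=a/p^j$ with $|a|$ at most about $p^j/R$ matter. Then $(aq_1,aq_2)$ has size at most about $p^j$ and is congruent to $b$ modulo $p^j$, so it has few possible values; $a$ divides its coordinates, so it has few possible values; and the two together determine $q$. Lemma \ref{lem:density} makes this precise.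

\section{The mass of slabs and the upper bounds}\label{sec:upper}

The factor $1+j\ln p$ in Section \ref{sub:lines} is harmless for the dimension, but it would weaken the summability condition in Theorem \ref{thm:decay}. It comes from the sharp cutoff $|r|\le R$. We only need an upper bound, so we may replace the cutoff by a larger weight $w$. If $\widetilde w\ge0$, the sum of $|\widetilde w|$ over $\Lambda_j$ can be computed exactly by orthogonality, and no logarithm appears. This is the reason for the Fej\'er kernel.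

\begin{lemma}\label{lem:mass}
Let $\mu$ be a finite Borel measure on $\mathbb{Z}_p^d$, let $p\nmid q$, and let $N\ge0$, $R\ge1$ be integers. Then
\[
\sum_{r\in\mathbb{Z}^m,\ |r|\le R}\mu(B(q,r,N))\le16^mp^{-Nm}\Big[R^m\sum_{j=0}^NM_j+\sum_{j=1}^NM_jp^{jm}\Big].
\]
\end{lemma}

\begin{proof}
Let $w(r)=2\max(0,1-|r|/2R)$ for $r\in\mathbb{Z}$. Then $0\le w\le2$, $w(r)\ge1$ for $|r|\le R$, and $w(r)=0$ for $|r|\ge2R$. An integer $r$ with $|r|<2R$ is a difference $u-v$ with $0\le u,v<2R$ in $2R-|r|$ ways, so
\[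
K(t):=\widetilde w(t)=\frac1R\Big|\sum_{u=0}^{2R-1}e(ut)\Big|^2\ge0,\qquad K(0)=4R.
\]
The interval $(-2R,2R)$ contains at most $1+4R/p^j$ multiples of $p^j$. Hence, by \eqref{eq:orth},
\begin{equation}\label{eq:fejer}
\sum_{t\in\Lambda_j}K(t)=p^j\sum_{p^j\mid r}w(r)\le2p^j\Big(1+\frac{4R}{p^j}\Big)\le8(p^j+R).
\end{equation}
Integrate \eqref{eq:slabs} against $\mu$:
\[
\sum_{|r|\le R}\mu(B(q,r,N))\le\sum_r\prod_iw(r_i)\,\mu(B(q,r,N))=p^{-Nm}\sum_{s\in\Lambda_N^m}\prod_iK(s_i)\;\widehat{\mu}(-s\otimes q).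
\]
In the last sum the term $s=0$ equals $(4R)^mM_0$. If $|s|_p=p^j$ with $1\le j\le N$, then $s\in\Lambda_j^m$, and $|s\otimes q|_p=p^j$ because $|q|_p=1$. Since $K\ge0$, \eqref{eq:fejer} bounds the contribution of these $s$ by
\[
M_j\sum_{s\in\Lambda_j^m}\prod_iK(s_i)\le8^m(p^j+R)^mM_j\le16^m(p^{jm}+R^m)M_j.
\]
Summing over $j$ gives the lemma.
\end{proof}

For Haar measure only the term $R^mM_0$ survives, and it has the right order. The hypothesis $p\nmid q$ is needed: if $p^N\mid q$, then $B(q,0,N)=\mathbb{Z}_p^d$, and for Haar measure and $R=1$ the left side is at least $1$ while the right side is $16^mp^{-Nm}$.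

One Borel--Cantelli argument serves both Theorem \ref{thm:decay} and Theorem \ref{thm:general}. We group the pairs $(q,r)$ by the thickness $p^{-N}$ of their slabs. No monotonicity of $\psi$ is needed.

\begin{proposition}\label{prop:null}
Let $Q\subseteq\mathbb{Z}^n\setminus p\mathbb{Z}^n$ and $\psi:\mathbb{N}\to(0,1]$. Let $\gamma\ge0$, $\lambda_0>0$, $C_0\ge1$ be real numbers with $\gamma+m/\lambda_0<m$, and suppose that
\[
\#Q(H)\le C_0\psi(H)^{-\gamma}\quad\text{and}\quad\psi(H)\le H^{-\lambda_0}\qquad\text{for all }H\ge H_0.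
\]
If $\mu$ is a finite Borel measure on $\mathbb{Z}_p^d$ with $\sum_{j\ge1}p^{j\gamma}M_j<\infty$, then $\mu(W(Q,\psi))=0$.
\end{proposition}

\begin{proof}
We may assume $H_0\ge2$, so that $\psi(H)<1$ for $H\ge H_0$. The sets
\[
I_N=\{H\ge H_0:\ p^{-N}\le\psi(H)<p^{1-N}\},\qquad N\ge1,
\]
partition the integers $H\ge H_0$. If $H\in I_N$, then $H^{\lambda_0}\le1/\psi(H)\le p^N$, so $I_N$ is finite. For nonempty $I_N$ let $R_N=\max I_N$; then $R_N\le p^{N/\lambda_0}$ and $\#Q(R_N)\le C_0p^{N\gamma}$. Let $V_N$ be the union of the slabs $B(q,r,N)$ with $q\in Q(R_N)$ and $|r|\le R_N$, and let $V_N=\emptyset$ if $I_N$ is empty.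

If $(q,r)\in Q\times\mathbb{Z}^m$ has height $H\in I_N$ and $|xq-r|_p\le\psi(H)<p^{1-N}$, then $|xq-r|_p\le p^{-N}$, because $|\cdot|_p$ takes only the values $0$ and powers of $p$; so $x\in V_N$. Only finitely many pairs have height in a given $I_N$ or below $H_0$. Hence every point of $W(Q,\psi)$ lies in infinitely many $V_N$, and by the Borel--Cantelli lemma it suffices to show $\sum_N\mu(V_N)<\infty$. Lemma \ref{lem:mass} and $M_j\le M_0$ give
\[
\mu(V_N)\le16^mC_0\,p^{N(\gamma-m)}\Big[p^{Nm/\lambda_0}(N+1)M_0+\sum_{j=1}^NM_jp^{jm}\Big].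
\]
The first part is summable over $N$ because $\gamma+m/\lambda_0-m<0$. For the second part exchange the sums and use $\gamma<m$:
\[
\sum_{N\ge1}p^{N(\gamma-m)}\sum_{j=1}^NM_jp^{jm}=\sum_{j\ge1}M_jp^{jm}\sum_{N\ge j}p^{N(\gamma-m)}=\frac{1}{1-p^{\gamma-m}}\sum_{j\ge1}M_jp^{j\gamma}<\infty.
\]
This proves the proposition.
\end{proof}

\begin{proof}[Proof of Theorem \ref{thm:decay}]
Since $\tau>(m+n)/m>1$, Lemma \ref{lem:coprime} gives $W(m,n,\tau)=W(Q,\psi)$ with $Q=\mathbb{Z}^n\setminus p\mathbb{Z}^n$ and $\psi(H)=H^{-\tau}$. We have $\#Q(H)\le(2H+1)^n\le3^n\psi(H)^{-n/\tau}$. Apply Proposition \ref{prop:null} with $\gamma=n/\tau$, $\lambda_0=\tau$, $C_0=3^n$; the condition $\gamma+m/\lambda_0<m$ is $\tau>(m+n)/m$.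
\end{proof}

\section{A density at one scale}\label{sec:density}

We now build a density concentrated on the slabs of height at most $H$ and thickness $p^{-N}$, with denominators in a given set $S$, whose nonzero Fourier coefficients are essentially as small as $1/\#S$. The weight $w$ has two tasks. It must be supported in $[-H,H]$, and $\widetilde w(t)$ must be smaller than a prescribed power of $1/H$ once $\|t\|\ge H^{-1+\varepsilon}$. An $L$-fold convolution of uniform weights does both. We also use the \emph{divisor bound}: for every $\delta>0$ there is $C_\delta$ such that every $k\in\mathbb{N}$ has at most $C_\delta k^\delta$ positive divisors. (If $k=\prod\ell^{a}$, the number of divisors divided by $k^\delta$ is $\prod(a+1)\ell^{-a\delta}$. A factor is at most $(a+1)2^{-a}\le1$ if $\ell^\delta\ge2$, and at most $\sup_a(a+1)2^{-a\delta}<\infty$ for each of the finitely many other primes $\ell$.) It will be applied to integers of size up to $p^NH$, and this is why $p^N$ must be bounded by a power of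 $H$.

\begin{lemma}\label{lem:density}
Let $A\ge1$, $0<\varepsilon\le1$ and $L\in\mathbb{N}$. There is a constant $C$, depending only on $n,A,\varepsilon,L$, with the following property. Let $H\ge L$ and $N\ge1$ be integers with $p^N\le H^A$, and let $S\subseteq\{q\in\mathbb{Z}^n:p\nmid q,\ |q|\le H\}$ be nonempty. Then there is a function $F\ge0$ on $\mathbb{Z}_p^d$, constant on the cosets of $p^N\mathbb{Z}_p^d$ and vanishing off $\bigcup_{q\in S,\,|r|\le H}B(q,r,N)$, such that $\widehat F(\xi)=1$ for $|\xi|_p\le1$, $\widehat F(\xi)=0$ for $|\xi|_p>p^N$, and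
\[
|\widehat F(\xi)|\le C\Big(\frac{H^{(n+1)\varepsilon}}{\#S}+H^{-\varepsilon L}\Big)\qquad(1<|\xi|_p\le p^N).
\]
\end{lemma}

\begin{proof}
\emph{The weight.} Let $h=\lfloor H/L\rfloor$ and let $w$ be the $L$-fold convolution of the uniform probability on $\{-h,\dots,h\}$. Then $w\ge0$ has mass $1$ and is supported in $[-H,H]$. We have $2h+1>2H/L-1\ge H/L$ since $H\ge L$, and $|\sin\pi t|\ge2\|t\|$, so for $t\notin\mathbb{Z}$
\begin{equation}\label{eq:tail}
|\widetilde w(t)|=\left|\frac{\sin\pi(2h+1)t}{(2h+1)\sin\pi t}\right|^L\le\Big(\frac{L}{2H\|t\|}\Big)^L.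
\end{equation}
Also $|\widetilde w|\le\widetilde w(0)=1$.

\emph{The function.} Put
\[
F=\frac1{\#S}\sum_{q\in S}\sum_{r\in\mathbb{Z}^m}\prod_iw(r_i)\;p^{Nm}\mathbf{1}_{B(q,r,N)}.
\]
It is nonnegative, has the required support, and is constant on cosets of $p^N\mathbb{Z}_p^d$ because each slab is a union of such cosets. So $\widehat F(\xi)=0$ for $|\xi|_p>p^N$ by \eqref{eq:inv}. By \eqref{eq:slabs} and \eqref{eq:haar},
\[
\widehat F(\xi)=\frac1{\#S}\sum_{q\in S}\ \sum_{\substack{s\in\Lambda_N^m\\ s\otimes q-\xi\in\mathbb{Z}_p^d}}\ \prod_i\widetilde w(s_i).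
\]
For each $q$ there is at most one such $s$. Indeed, some coordinate $q_u$ is a unit of $\mathbb{Z}_p$, and if $s,s'$ both qualify, then $(s_i-s_i')q_u\in\mathbb{Z}_p$, so $s_i-s'_i\in\mathbb{Z}_p\cap\mathbb{Z}[1/p]=\mathbb{Z}$ for all $i$. For $|\xi|_p\le1$ this $s$ is $0$, and $\widehat F(\xi)=1$.

Let $|\xi|_p=p^j$ with $1\le j\le N$. By \eqref{eq:tail}, the $q$ whose $s$ has $\|s_i\|\ge H^{-1+\varepsilon}$ for some $i$ contribute at most $(L/2)^LH^{-\varepsilon L}$ in total. Call $q$ \emph{resonant} if $s$ exists and $\|s_i\|<H^{-1+\varepsilon}$ for all $i$. The resonant $q$ contribute at most $T/\#S$, where $T$ is their number. It remains to show $T\le CH^{(n+1)\varepsilon}$.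

\emph{Counting resonant denominators.} Choose an integer matrix $b$ congruent to $p^j\xi\in\mathbb{Z}_p^d$ modulo $p^j$, so that $\xi-b/p^j\in\mathbb{Z}_p^d$. Since $|p^j\xi|_p=1$ and $j\ge1$, there is an entry with $p\nmid b_{il}$. Fix $b$, $i$ and $l$; they depend only on $\xi$. Let $q$ be resonant and let $q_u$ be a unit coordinate. From $s_iq_u-\xi_{iu}\in\mathbb{Z}_p$ we get $|s_i|_p\le p^j$ for every representative $s_i\in p^{-N}\mathbb{Z}$, so $p^js_i\in\mathbb{Z}$. Take the representative nearest to $0$: $s_i=a/p^j$ with $a\in\mathbb{Z}$ and $|a|=p^j\|s_i\|<p^jH^{-1+\varepsilon}$. The vector $c=aq\in\mathbb{Z}^n$ satisfies, for $1\le v\le n$,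
\[
c_v\equiv b_{iv}\pmod{p^j},\qquad|c_v|<p^jH^{\varepsilon}.
\]
An interval of length $2p^jH^\varepsilon$ contains at most $2H^\varepsilon+1\le3H^\varepsilon$ members of a residue class modulo $p^j$, so there are at most $3^nH^{n\varepsilon}$ possibilities for $c$. Next, $p\nmid c_l$, so $c_l\ne0$, and $|c_l|<p^NH^\varepsilon\le H^{A+1}$. The integer $a$ divides $c_l$. By the divisor bound with $\delta=\varepsilon/(A+1)$ there are at most $2C_\delta H^\varepsilon$ possibilities for $a$ once $c$ is given. Finally $q=c/a$. Thus $T\le2\cdot3^nC_\delta H^{(n+1)\varepsilon}$.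
\end{proof}

The count uses a single row of $\xi$, and the bound does not depend on $m$, just as the values $2n/\tau$ and $2\theta$ do not.

\section{Construction of the measure}\label{sec:measure}

\begin{proposition}\label{prop:lower}
Let $Q\subseteq\mathbb{Z}^n\setminus p\mathbb{Z}^n$ be infinite, let $\psi:\mathbb{N}\to(0,1]$ be nonincreasing with $\lambda>1$, and let $0<\sigma<\theta$. Then there is $\mu\in\mathcal{P}(W(Q,\psi))$ with $|\widehat{\mu}(\xi)|\le|\xi|_p^{-\sigma}$ for $|\xi|_p>1$.
\end{proposition}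

A point of $W(Q,\psi)$ must lie in slabs of infinitely many heights, so we multiply densities $F_1,F_2,\dots$ from Lemma \ref{lem:density}. The transform of $f_kF_{k+1}$, where $f_k=F_1\cdots F_k$, is a convolution with many terms, but their number depends only on the scales already chosen. We therefore arrange that $\widehat F_{k+1}$ satisfies the desired bound with a spare factor $H^{-\kappa}$, and we take the new height $H$ so large that this factor absorbs the number of terms. Since $\theta$ is an upper limit, denominators are plentiful only at some heights; a sparse sequence of such heights is all that we need.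

\begin{proof}
\emph{Parameters.} Fix $\sigma'\in(\sigma,\theta)$ and put
\[
\kappa=\frac{\sigma'-\sigma}2,\qquad\varepsilon=\min\Big(\frac{\kappa}{n+1},1\Big),\qquad A=\frac n{\sigma'}+1,
\]
and fix $L\in\mathbb{N}$ with $\varepsilon L\ge A\sigma+\kappa$. Call $H\in\mathbb{N}$ \emph{good} if $\#Q(H)\ge\psi(H)^{-\sigma'}$. Since $\sigma'<\theta$, there are arbitrarily large good $H$. For good $H$ define $N$ by $p^{-N}\le\psi(H)<p^{1-N}$. For all large good $H$:
\begin{itemize}
\item[(a)] $p^N\ge1/\psi(H)\ge H$, because $\lambda>1$; in particular $N\geq1$, and $N\to\infty$ with $H$;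
\item[(b)] $p^N<p/\psi(H)\le p\,\#Q(H)^{1/\sigma'}\le p(3H)^{n/\sigma'}\le H^A$;
\item[(c)] $\#Q(H)\ge\psi(H)^{-\sigma'}\ge p^{(N-1)\sigma'}$.
\end{itemize}
To obtain new denominators at each step, fix $H_*\ge0$ and let $S=\{q\in Q:H_*<|q|\le H\}$. As $Q$ is infinite, $\#S\ge\frac12\#Q(H)$ for $H$ large in terms of $H_*$. By (c), $\sigma'=\sigma+2\kappa$ and (a), and then by (b),
\[
\frac{H^{(n+1)\varepsilon}}{\#S}\le2p^{\sigma'}H^\kappa p^{-N\sigma}p^{-2\kappa N}\le2p^{\sigma'}H^{-\kappa}p^{-N\sigma},\qquad H^{-\varepsilon L}\le H^{-\kappa}H^{-A\sigma}\le H^{-\kappa}p^{-N\sigma}.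
\]
So the function $F$ of Lemma \ref{lem:density} satisfies
\begin{equation}\label{eq:gain}
|\widehat F(\xi)|\le C_1H^{-\kappa}p^{-N\sigma}\quad(1<|\xi|_p\le p^N),\qquad\widehat F(\xi)=0\quad(|\xi|_p>p^N),
\end{equation}
with $C_1$ independent of $H$ and $H_*$.

\emph{Induction.} Put $f_0=1$, $H_0=0$, $N_0=0$. We choose good heights $H_1<H_2<\cdots$ with exponents $N_1\le N_2\le\cdots$, let $F_{k+1}$ be the function above for $H=H_{k+1}$ and $H_*=H_k$, put $f_{k+1}=f_kF_{k+1}$, and arrange that for all $k\ge0$ and all $\xi\in\mathbb{Q}_p^d$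
\begin{equation}\label{eq:step}
|\widehat f_{k+1}(\xi)-\widehat f_k(\xi)|\le2^{-k-2}\max(1,|\xi|_p)^{-\sigma}.
\end{equation}
Suppose $f_0,\dots,f_k$ are constructed. Then $f_k\ge0$ is constant on the cosets of $p^{N_k}\mathbb{Z}_p^d$, and \eqref{eq:step} at $\xi=0$ for the earlier steps, with $\sum_{k\ge0}2^{-k-2}=\frac12$, gives $\frac12\le\widehat f_k(0)\le\frac32$; hence $|\widehat f_k|\le\frac32$ everywhere. Let $H>H_k$ be a large good height with $N\ge N_k$, and let $F$ be the corresponding function. Then $f_kF$ is constant on the cosets of $p^N\mathbb{Z}_p^d$, and \eqref{eq:inv} for $f_k$ gives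
\[
\widehat{f_kF}(\xi)=\sum_{\eta\in\Lambda_{N_k}^d}\widehat f_k(\eta)\widehat F(\xi-\eta).
\]
If $|\xi|_p>p^N$, both $\widehat{f_kF}(\xi)$ and $\widehat f_k(\xi)$ vanish by \eqref{eq:inv}. Let $|\xi|_p\le p^N$. If $|\xi|_p\le p^{N_k}$, exactly one $\eta$ has $\xi-\eta\in\mathbb{Z}_p^d$, and its term is $\widehat f_k(\eta)\cdot1=\widehat f_k(\xi)$; if $|\xi|_p>p^{N_k}$, there is no such $\eta$ and $\widehat f_k(\xi)=0$. In both cases $\widehat{f_kF}(\xi)-\widehat f_k(\xi)$ is the sum of the terms with $1<|\xi-\eta|_p\le p^N$. There are at most $p^{N_kd}$ of them, so by \eqref{eq:gain}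
\[
|\widehat{f_kF}(\xi)-\widehat f_k(\xi)|\le\tfrac32C_1p^{N_kd}H^{-\kappa}p^{-N\sigma}\le\tfrac32C_1p^{N_kd}H^{-\kappa}\max(1,|\xi|_p)^{-\sigma}.
\]
Taking $H_{k+1}=H$ with $\frac32C_1p^{N_kd}H^{-\kappa}\le2^{-k-2}$ gives \eqref{eq:step}.

\emph{The limit.} By \eqref{eq:step}, $\int gf_k\,dx$ converges for every character $g$. The masses $\widehat f_k(0)$ are bounded and the characters span a dense subspace of $C(\mathbb{Z}_p^d)$, so the limit exists for every continuous $g$. It is a positive linear functional, and by the Riesz representation theorem it is integration against a Borel measure $\mu_0$, with $\widehat{\mu}_0=\lim_k\widehat f_k$. Thus $\mu_0$ has mass at least $\frac12$, and for $|\xi|_p>1$ we have $\widehat f_0(\xi)=0$, so summing \eqref{eq:step} gives $|\widehat{\mu}_0(\xi)|\le\frac12|\xi|_p^{-\sigma}$. The probability measure $\mu=\mu_0/\mu_0(\mathbb{Z}_p^d)$ has the stated decay.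

\emph{The support.} The sets $E_k=\{f_k\ne0\}$ are finite unions of cosets, hence clopen, and they decrease. The indicator of $\mathbb{Z}_p^d\setminus E_k$ is continuous and its integral against $f_{k'}\,dx$ is $0$ for $k'\ge k$, so $\mu(\mathbb{Z}_p^d\setminus E_k)=0$. Therefore the support of $\mu$ is a compact subset of $\bigcap_kE_k$. If $x\in\bigcap_kE_k$, then $F_k(x)\ne0$ for every $k\ge1$, so there are $q_k\in Q$ with $H_{k-1}<|q_k|\le H_k$ and $r_k\in\mathbb{Z}^m$ with $|r_k|\le H_k$ such that
\[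
|xq_k-r_k|_p\le p^{-N_k}\le\psi(H_k)\le\psi(\max(|q_k|,|r_k|)).
\]
The last inequality is the only place where monotonicity of $\psi$ is used. The $q_k$ are distinct, so $x\in W(Q,\psi)$.
\end{proof}

\section{Proofs of the dimension formulas}\label{sec:end}

\begin{proof}[Proof of Theorem \ref{thm:general}]
Since $\lambda>0$, we have $\ln(1/\psi(H))\to\infty$, and since $Q$ is nonempty, $\theta\ge0$. So the hypothesis gives $m/\lambda<m$, that is, $\lambda>1$. From $\#Q(H)\le(3H)^n$ we get $\theta\le n/\lambda$. Hence $\theta+m\theta/n\le\theta+m/\lambda<m$, and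
\begin{equation}\label{eq:range}
2\theta<\frac{2mn}{m+n}\le mn=d.
\end{equation}

\emph{Upper bound.} Suppose that $\beta>2\theta$ and that $\mu\in\mathcal{P}(W(Q,\psi))$ has $M_j\le Cp^{-j\beta/2}$ for $j\ge1$. As $\gamma\downarrow\theta$ and $\lambda_0\uparrow\lambda$, the number $\gamma+m/\lambda_0$ tends to $\theta+m/\lambda<m$. So we can choose $\gamma\in(\theta,\beta/2)$ and a finite $\lambda_0\in(0,\lambda)$ with $\gamma+m/\lambda_0<m$. By the definitions of $\theta$ and $\lambda$, for all large $H$ we have $\#Q(H)\le\psi(H)^{-\gamma}$ and $\psi(H)\le H^{-\lambda_0}$. Also $\sum_jp^{j\gamma}M_j\le C\sum_jp^{-j(\beta/2-\gamma)}<\infty$. Proposition \ref{prop:null} gives $\mu(W(Q,\psi))=0$, although $\mu$ is a probability measure with support in $W(Q,\psi)$. Hence $\dim_FW(Q,\psi)\le2\theta$.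

\emph{Lower bound.} The pairs $(q,0)$ with $q$ in the infinite set $Q$ show that $0\in W(Q,\psi)$. The point mass at $0$ makes $\beta=0$ admissible in the definition of $\dim_F$, which settles the case $\theta=0$. If $\theta>0$ and $0<\sigma<\theta$, the measure of Proposition \ref{prop:lower} has $|\widehat{\mu}(\xi)|^2|\xi|_p^{2\sigma}\le1$ for all $\xi\ne0$, and $2\sigma<d$ by \eqref{eq:range}. So $\dim_FW(Q,\psi)\ge2\sigma$. Let $\sigma\uparrow\theta$.
\end{proof}

\begin{proof}[Proof of Corollary \ref{cor:special}]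
(a) At least $H-H/p\ge H/2$ integers $q_1\in[1,H]$ are prime to $p$, and the other coordinates are free, so $H^n/2\le\#Q(H)\le(3H)^n$. Hence $\theta=\limsup_{H\to\infty}n\ln H/\ln(1/\psi(H))=n/\lambda$, and $\theta+m/\lambda<m$ means $\lambda>(m+n)/m$.

(b) Here $\lambda=\tau$ and $\theta=\nu/\tau$, and $\theta+m/\lambda<m$ means $\tau>(m+\nu)/m$.
\end{proof}

\begin{proof}[Proof of Theorem \ref{thm:main}]
Let $\tau>(m+n)/m$. Lemma \ref{lem:coprime} and Corollary \ref{cor:special}(a) with $\psi(H)=H^{-\tau}$, $\lambda=\tau$ give $\dim_FW(m,n,\tau)=2n/\tau$. By (K2) the difference of the dimensions is $g(1/\tau)$, where $g(t)=m(n-1)+(m-n)t$, and $0<1/\tau<m/(m+n)$. The function $g$ is affine, $g(0)=m(n-1)\ge0$, and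
\[
g\Big(\frac m{m+n}\Big)=\frac{m\big[(n-1)(m+n)+m-n\big]}{m+n}=\frac{mn(m+n-2)}{m+n},
\]
which is positive when $mn>1$. An affine function that is nonnegative at one end of an interval and positive at the other is positive inside. So $g(1/\tau)>0$, and $W(m,n,\tau)$ is not a Salem set when $mn>1$. If $mn=1$, then $g=0$ and both dimensions equal $2/\tau$. If $\tau\le(m+n)/m$, then $W(m,n,\tau)=\mathbb{Z}_p^d$ by (K1), and both dimensions equal $d$, as noted in the introduction.
\end{proof}

\begin{remark}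
Let $mn>1$. As $\tau$ decreases to $(m+n)/m$, the Hausdorff dimension of $W(m,n,\tau)$ tends to $m(n-1)+m=d$, but the Fourier dimension tends to $2mn/(m+n)<d$ and jumps to $d$ at $\tau=(m+n)/m$. This shows that the strict inequality $\theta+m/\lambda<m$ in Theorem \ref{thm:general} cannot be relaxed to $\le$. For $Q=\mathbb{Z}^n\setminus p\mathbb{Z}^n$ and $\psi(H)=H^{-(m+n)/m}$ we have $\theta+m/\lambda=m$, while $W(Q,\psi)=\mathbb{Z}_p^d$ by (K1) and Lemma \ref{lem:coprime}, so the Fourier dimension is $d>2\theta$. In the proof, the inequality is what makes the Haar term $p^{N(\gamma+m/\lambda_0-m)}$ of Proposition \ref{prop:null} summable.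
\end{remark}

\begin{thebibliography}{1}

\bibitem{FH}
Robert Fraser and Kyle Hambrook,
\emph{Explicit Salem sets, Fourier restriction, and metric Diophantine approximation in the $p$-adic numbers},
arXiv:1708.05770 (2017).

\end{thebibliography}
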